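# Unequal line-orbits on a point-primitive generalised quadrangle

## 1. A quadrangle on $32^3$ points with line-orbits in the ratio $3:31$

**Theorem 1.** There is a finite thick generalised quadrangle with $32^3$ points, and a group $G$ of automorphisms acting primitively on its points, such that $G$ has exactly two line-orbits, of sizes $3\cdot 2^{10}=3072$ and $31\cdot 2^{10}=31744$.

Here is what the words mean.

**Definition (generalised quadrangle).** A *generalised quadrangle* is a point-line incidence geometry in which (i) any two points lie on at most one line, and (ii) for every line $L$ and every point $p$ not on $L$ there is a unique point on $L$ collinear with $p$. It is *finite and thick* if there are finitely many points and lines, every line has at least three points, and every point is on at least three lines. It has *order* $(s,t)$ if every line has $s+1$ points and every point is on $t+1$ lines.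

Axiom (ii) forbids triangles. The $3\times3$ grid, with its rows and columns as lines, satisfies (i) and (ii), but each point is on only two lines, so it is not thick. A thick example is the following. The points are the $15$ pairs from $\{1,\dots,6\}$, and the lines are the $15$ partitions of $\{1,\dots,6\}$ into three pairs. Two pairs are collinear exactly when they are disjoint, and two disjoint pairs determine the third. If $\{a,b\},\{c,d\},\{e,f\}$ is a line, a pair not on it meets two of its three pairs in one element each, and is disjoint from exactly one. So (ii) holds, and the order is $(2,2)$.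

**Definition (primitive).** A group acting on a set is *primitive* if it is transitive and preserves no partition of the set other than the one with a single part and the one into singletons. A part of an invariant partition of a transitive group is a *block*: a nonempty set $B$ such that each $g$ in the group has $gB=B$ or $gB\cap B=\emptyset$. Conversely, the translates of a block form an invariant partition. An action of $G$ on a quadrangle is *point-primitive* if it is primitive on the points.

In the $15$-point example, $S_6$ is point-primitive. The stabiliser of $\{1,2\}$ is transitive on the $6$ pairs disjoint from it and on the $8$ pairs meeting it in one element. So a block containing $\{1,2\}$ has size $1$, $7$, $9$ or $15$. The size divides $15$, so it is $1$ or $15$. Here $S_6$ is also transitive on the lines.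

The theorem is aimed at a conjecture that comes from John Bamberg and James Evans, "No almost simple sporadic group acts primitively on the points of a generalised quadrangle", arXiv:2007.06161 (2020).

**Conjecture (The Hemisystem Conjecture).** Suppose that $G$ is a group acting point-primitively on a finite thick generalised quadrangle $\mathcal Q$. Then $G$ either acts transitively on the lines, or has exactly two line-orbits, both of equal size.

Theorem 1 gives a point-primitive group with exactly two line-orbits of sizes $3072\neq 31744$. So **the Hemisystem Conjecture is false.** The quadrangle is $T_2^*(\mathcal O)$ (Ahrens–Szekeres, M. Hall), of order $(31,33)$, built from Segre's hyperoval $\{(1,t,t^6)\}\cup\{(0,1,0),(0,0,1)\}$ in $\mathrm{PG}(2,32)$. The first six sections build this example and prove the theorem. From Section 7 on, we treat all monomial hyperovals: Theorem 2 gives an exact criterion, and Theorem 3 gives a second counterexample and shows that, in both examples, *every* point-primitive group of affine semilinear automorphisms violates the conjecture.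

## 2. From a hyperoval to the quadrangle $T_2^*(\mathcal O)$

Let $q=2^h$ and $V=\mathbb F_q^3$, with standard basis $e_1,e_2,e_3$. The plane $\mathrm{PG}(2,q)$ has the $1$-spaces of $V$ as points and the $2$-spaces as lines; each point is on $q+1$ lines. We often write a point by a vector spanning it. A map $g:V\to V$ is *semilinear* if it is additive and $g(\lambda v)=\lambda^\tau g(v)$ for a fixed automorphism $\tau$ of $\mathbb F_q$. The bijective ones form $\Gamma\mathrm L(3,q)$, and $\mathrm{P\Gamma L}(3,q)$ is the quotient by the nonzero scalars. Every semilinear bijection is a linear one composed with a power of the Frobenius map $\phi(x,y,z)=(x^2,y^2,z^2)$.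

**Definition (hyperoval).** A *hyperoval* $\mathcal O$ is a set of $q+2$ points of $\mathrm{PG}(2,q)$, no three collinear.

In $\mathrm{PG}(2,2)$, the four points $e_1,e_2,e_3,(1,1,1)$ form one. The number $q+2$ is what makes the following work. Let $p\in\mathcal O$. The $q+1$ other points of $\mathcal O$ lie on distinct lines through $p$, and there are only $q+1$ such lines. Hence

$$\text{every line through a point } p\in\mathcal O \text{ contains exactly one further point of }\mathcal O. \tag{1}$$

**Definition ($T_2^*(\mathcal O)$).** The points are the vectors of $V$. The lines are the cosets $v+\langle p\rangle$ with $v\in V$ and $\langle p\rangle\in\mathcal O$. Incidence is membership.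

So we take affine $3$-space and keep only the affine lines whose direction lies in $\mathcal O$.

**Lemma 1.** For $q\ge4$, $T_2^*(\mathcal O)$ is a finite thick generalised quadrangle, with $q$ points on each line and $q+2$ lines on each point. Its order is $(q-1,q+1)$.

*Proof.* The counts are immediate, and $q\ge 4$ gives thickness. For (i), the only line that can contain two points $u\neq v$ is $v+\langle u-v\rangle$.

For (ii), let $L=v+\langle p\rangle$ and $u\notin L$. Then $u-v\notin\langle p\rangle$, so $W=\langle p,u-v\rangle$ is $2$-dimensional, a line of $\mathrm{PG}(2,q)$ through $\langle p\rangle$. By (1), $W$ contains exactly one $\langle p'\rangle\in\mathcal O$ other than $\langle p\rangle$. Write $u-v=\alpha p+\beta p'$; here $\beta\ne0$. A point $v+\lambda p$ of $L$ is collinear with $u$ if and only if the vector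
$$u-(v+\lambda p)=(\alpha-\lambda)p+\beta p'$$
spans an element of $\mathcal O$. This vector lies in $W$ and outside $\langle p\rangle$, so that element can only be $\langle p'\rangle$, and the condition becomes $\lambda=\alpha$. So exactly one point of $L$ is collinear with $u$. $\square$

## 3. Blocks are additive subgroups, and line-orbits are orbits on $\mathcal O$

Let $T\cong V$ be the group of translations. It is *regular* on points: transitive, with trivial stabilisers. If $G_0\le\Gamma\mathrm L(3,q)$ preserves $\mathcal O$, then $g(v+\langle p\rangle)=gv+\langle gp\rangle$ shows that $G_0$ acts on $T_2^*(\mathcal O)$. So $G=T\rtimes G_0$ acts there too, transitively on points, and $G_0$ is the stabiliser of the point $0$. The next lemma turns both properties in the conjecture into questions about $G_0$.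

**Lemma 2.** Let $G_0\le\Gamma\mathrm L(3,q)$ preserve $\mathcal O$, and let $G=T\rtimes G_0$.

(a) $G$ is point-primitive if and only if $G_0$ leaves invariant no additive subgroup of $V$ other than $0$ and $V$.

(b) The line-orbits of $G$ correspond to the $G_0$-orbits on $\mathcal O$: an orbit of length $\ell$ on $\mathcal O$ gives a line-orbit of size $\ell q^2$.

*Proof.* (a) Let $B\ni0$ be a block. For $b\in B$, translation by $b$ maps $0\in B$ to $b\in B$. So $B+b$ meets $B$, and $B+b=B$. Thus $B$ is closed under addition, and being finite it is an additive subgroup. Each $g\in G_0$ fixes $0$, so $gB$ meets $B$ and $gB=B$. If $G_0$ has only the invariant subgroups $0$ and $V$, then every block through $0$ is trivial, and $G$ is primitive. Conversely, the cosets of a $G_0$-invariant additive subgroup form a $G$-invariant partition of $V$; if the subgroup is not $0$ or $V$, then $G$ is imprimitive.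

(b) The lines with direction $\langle p\rangle$ form a parallel class of $q^3/q=q^2$ lines. $T$ fixes each parallel class and is transitive on its lines, and $G_0$ permutes the parallel classes as it permutes $\mathcal O$. $\square$

So we look for a hyperoval and a group $G_0$ preserving it such that $G_0$ is irreducible in the strong sense of (a), while its orbits on $\mathcal O$ have different lengths.

## 4. Conics: equal orbits over $\mathbb F_4$, and a fixed nucleus for $q\ge8$

**The field $\mathbb F_4$.** Let $\mathbb F_4=\{0,1,\omega,\omega^2\}$ and
$$\mathcal O=\Delta\cup\Omega,\qquad \Delta=\{e_1,e_2,e_3\},\qquad \Omega=\{(1,t,t^2):t\in\mathbb F_4^*\}.$$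
No three of these six points are collinear. Three points of $\Delta$ are independent, and two points of $\Delta$ with one of $\Omega$ are independent because all coordinates in $\Omega$ are nonzero. If $s\ne t$, the points $(1,s,s^2)$ and $(1,t,t^2)$ are not collinear with $e_3$, $e_2$ or $e_1$, because $s\ne t$, $s^2\neq t^2$ and $st^2\ne ts^2$ respectively. Three points of $\Omega$ give a nonzero Vandermonde determinant.

The maps $\mathrm{diag}(1,s,s^2)$, $s\neq0$, preserve $\mathcal O$ and are transitive on $\Omega$. So does
$$\sigma(x,y,z)=(y,z,x)$$
preserve $\mathcal O$: it permutes $\Delta$ cyclically, and $\sigma(1,t,t^2)=(t,t^2,1)=t\,(1,t,t^{-1})=t\,(1,t,t^2)$, because $t^3=1$. Let $G_0$ be generated by the scalars, these diagonal maps and $\sigma$. A short argument (Lemma 3 below) shows that $T\rtimes G_0$ is point-primitive. The orbits on $\mathcal O$ are $\Delta$ and $\Omega$, of length $3$ each, so there are two line-orbits of size $3\cdot16=48$. This agrees with the conjecture.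

The lengths here are $3$ and $q-1$. They agree because $q=4$. If the same picture existed over a larger field, the conjecture would fail.

**Conics over larger fields.** The first idea is to keep the same formula: for $q\ge 8$, let $\mathcal O$ be the conic $xz=y^2$ together with $e_2$ (its *nucleus*, the common point of its tangent lines). This is again a hyperoval, by the same four checks. But it cannot give a primitive group.

**Lemma (nucleus).** Let $q\ge 8$, and let $\mathcal O=\mathcal K\cup\{n\}$, where $\mathcal K$ is the conic $xz=y^2$, $xy=z^2$ or $yz=x^2$, and $n=e_2$, $e_3$ or $e_1$ respectively. Every $g\in\mathrm{P\Gamma L}(3,q)$ preserving $\mathcal O$ fixes $n$.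

*Proof.* The equation of $\mathcal K$ has coefficients in $\mathbb F_2$, so $\phi$ preserves $\mathcal K$. Since $g$ is a linear map times a power of $\phi$, $g\mathcal K$ is the image of $\mathcal K$ under a linear map, hence an irreducible conic. Now $\mathcal K=\mathcal O\setminus\{n\}$ and $g\mathcal K=\mathcal O\setminus\{gn\}$. If $gn\neq n$, these are distinct irreducible conics sharing $q\ge8$ points, while by Bézout's theorem two distinct irreducible conics share at most $4$ points. So $gn=n$. $\square$

Consequently $\langle n\rangle$ is invariant under every $G_0$ preserving $\mathcal O$, and Lemma 2(a) fails: the affine lines in the direction $n$ form a nontrivial invariant partition of the points. This is the exact point at which conics stop working. For $q=4$ the conics share $4$ points and Bézout gives no contradiction; the map $\sigma$ above does move the nucleus.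

## 5. A triangle permuted cyclically: the congruence $k^2-k+1\equiv0\pmod{q-1}$

What should a short orbit look like? If $G_0$ has an orbit of length $1$ on $\mathcal O$, it fixes a point of $\mathrm{PG}(2,q)$. If it has an orbit of length $2$, it fixes the line joining the two points. Either way there is an invariant proper subspace, and $G$ is imprimitive. So a short orbit has length at least $3$. We therefore try to imitate the $\mathbb F_4$ picture: a triangle $\Delta=\{e_1,e_2,e_3\}$ permuted cyclically by $\sigma$, and a torus of diagonal maps transitive on the other $q-1$ points.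

The following lemma says that irreducibility then comes for free.

**Lemma 3.** Let $G_0\le\Gamma\mathrm L(3,q)$ contain all nonzero scalars, a diagonal matrix $\delta$ with three distinct eigenvalues, and $\sigma$. Then $G_0$ leaves invariant no additive subgroup of $V$ other than $0$ and $V$.

*Proof.* Let $B\neq0$ be an invariant additive subgroup. Invariance under scalars makes $B$ an $\mathbb F_q$-subspace. Let $\lambda_1,\lambda_2,\lambda_3$ be the eigenvalues of $\delta$ on $e_1,e_2,e_3$. Take $w=w_1e_1+w_2e_2+w_3e_3\in B$ with some $w_i\neq0$. Then $B$ contains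
$$\prod_{j\ne i}(\delta-\lambda_j)\,w=w_i\prod_{j\neq i}(\lambda_i-\lambda_j)\,e_i,$$
a nonzero multiple of $e_i$. So $e_i\in B$. As $\sigma$ permutes $\langle e_1\rangle,\langle e_2\rangle,\langle e_3\rangle$ transitively, $B=V$. $\square$

Over $\mathbb F_4$ this applies with $\delta=\mathrm{diag}(1,\omega,\omega^2)$, which settles the primitivity claimed in Section 4.

Now let $1<k<q-1$ and consider the set
$$D(k)=\{(1,t,t^k):t\in\mathbb F_q\}\cup\{e_2,e_3\},$$
which contains $e_1$ (take $t=0$). It is preserved by every $\mathrm{diag}(1,s,s^k)$. When does $\sigma$ preserve it? For $t\neq0$,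
$$\sigma(1,t,t^k)=(t,t^k,1)=t\,(1,t^{k-1},t^{-1}),$$
and this point is in $D(k)$ exactly when $(t^{k-1})^k=t^{-1}$. This holds for all $t\ne0$ if and only if
$$k^2-k+1\equiv0\pmod{q-1}. \tag{2}$$
So we need an exponent $k$ satisfying (2) for which $D(k)$ is a hyperoval. These are two separate demands, as the small fields show.

*Over $\mathbb F_8$.* For $k=2,\dots,6$ the values of $k^2-k+1$ are $3,7,13,21,31$, so (2) modulo $7$ holds for $k=3$ and $k=5$. But $D(3)$ is not a hyperoval: for $s\notin\{0,1\}$ and $t=s+1$ the points $(1,1,1)$, $(1,s,s^3)$, $(1,t,t^3)$ are collinear, since $(s^3+1)/(s+1)=s^2+s+1=t^2+t+1=(t^3+1)/(t+1)$. And $D(5)$ is $D(3)$ with the last two coordinates interchanged, because $3\cdot5\equiv1\pmod 7$.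

*Over $\mathbb F_{16}$.* Condition (2) modulo $15$ would hold modulo $5$, but for $k\equiv0,1,2,3,4$ the residue of $k^2-k+1$ modulo $5$ is $1,1,3,2,3$. So (2) has no solution.

*Over $\mathbb F_{32}$.* Modulo the prime $31$, equation (2) has at most two roots, and $k=6$ (value $31$) and $k=26$ (value $651=21\cdot31$) are roots. Since $6\cdot26=156\equiv1\pmod{31}$, $D(26)$ is $D(6)$ with the last two coordinates interchanged. So everything depends on whether $D(6)$ is a hyperoval. It is Segre's hyperoval, and we now prove that it is one.

## 6. Segre's hyperoval over $\mathbb F_{32}$ and the proof of Theorem 1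

Let $q=32$. For $a\in\mathbb F_{32}^*$ put
$$P_a=\langle(a,a^5,a^{25})\rangle=\langle(1,t,t^6)\rangle,\qquad t=a^4 .$$
As $\gcd(4,31)=1$, $t$ runs over $\mathbb F_{32}^*$ when $a$ does. Let $\Delta=\{\langle e_1\rangle,\langle e_2\rangle,\langle e_3\rangle\}$, $\Omega=\{P_a:a\in\mathbb F_{32}^*\}$ (31 points) and $\mathcal O=\Delta\cup\Omega=D(6)$, so $|\mathcal O|=34$. The form $(a,a^5,a^{25})$ is chosen because it makes the cyclic symmetry visible: $5^3=125=4\cdot31+1$.

**Step 1: symmetries.** We first record the symmetries, because they also shorten the proof that $\mathcal O$ is a hyperoval. For $c\in\mathbb F_{32}^*$ let $\delta_c=\mathrm{diag}(c,c^5,c^{25})$. Then $\delta_cP_a=P_{ca}$, and $\delta_c$ fixes each point of $\Delta$. Also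
$$\sigma P_a=\langle(a^5,a^{25},a)\rangle=P_{a^5},$$
since $(a^5)^5=a^{25}$ and $(a^5)^{25}=a^{125}=a$. Finally $\sigma$ maps $e_1\mapsto e_3\mapsto e_2\mapsto e_1$. So all $\delta_c$ and $\sigma$ preserve $\mathcal O$, $\Delta$ and $\Omega$, and the $\delta_c$ are transitive on $\Omega$.

**Step 2: triples that meet $\Delta$.** The purpose of Steps 2 and 3 is to show that three distinct points of $\mathcal O$ are never collinear. Three points of $\Delta$ are independent. Two points of $\Delta$ and one of $\Omega$ are independent, because points of $\Omega$ have all coordinates nonzero. For one point of $\Delta$ and two of $\Omega$, we apply a power of $\sigma$ and may take $e_3,(1,s,s^6),(1,t,t^6)$ with $s\ne t$. Their determinant is $\pm(t-s)\neq0$.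

**Step 3: triples inside $\Omega$.** This is the main case, and we reduce it to the injectivity of one polynomial. As the $\delta_c$ are transitive on $\Omega$, we may take the points $(1,1,1),(1,s,s^6),(1,t,t^6)$ with $s\neq t$ and $s,t\notin\{0,1\}$. Subtracting the first row of the determinant from the others, we see that the points are collinear if and only if $(s+1)(t^6+1)=(t+1)(s^6+1)$, that is,
$$\psi(s)=\psi(t),\qquad \psi(s)=\frac{s^6+1}{s+1}.$$
Put $x=s+1$. In characteristic $2$, $s^6=s^4s^2=(x^4+1)(x^2+1)=x^6+x^4+x^2+1$, so
$$\psi(s)=\frac{x^6+x^4+x^2}{x}=x^5+x^3+x=:g(x).$$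
It is enough to show that $g$ is injective on $\mathbb F_{32}$.

Given $x\in\mathbb F_{32}$, the quadratic $Y^2+xY+1$ has its roots in $\mathbb F_{1024}$. They are nonzero with product $1$ and sum $x$, so $x=y+y^{-1}$ for some $y\in\mathbb F_{1024}^*$. The binomial theorem, with coefficients $1,3,3,1$ and $1,5,10,10,5,1$ reduced modulo $2$, gives
$$x^3=(y^3+y^{-3})+(y+y^{-1}),\qquad x^5=(y^5+y^{-5})+(y^3+y^{-3}).$$
Adding these and $x=y+y^{-1}$, all but one bracket cancels, and
$$g(x)=y^5+y^{-5}.$$
Now let $x'=z+z^{-1}$ be another element of $\mathbb F_{32}$, with $z\in\mathbb F_{1024}^*$, and suppose that $g(x)=g(x')$. Then $y^5$ and $z^5$ are roots of the same quadratic $X^2+g(x)X+1$, whose roots are mutually inverse. So $y^5=z^{5}$ or $y^5=z^{-5}$. Since $1023=3\cdot11\cdot31$ is coprime to $5$, the map $u\mapsto u^5$ is injective on $\mathbb F_{1024}^*$. Hence $y=z$ or $y=z^{-1}$, and $x=x'$.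

So $\mathcal O$ is a hyperoval, and by Lemma 1, $\mathcal Q=T_2^*(\mathcal O)$ is a finite thick generalised quadrangle of order $(31,33)$ with $32^3$ points.

**Step 4: primitivity.** We now choose the group. Let $G_0$ be generated by the scalars $\mathbb F_{32}^*$, all $\delta_c$ and $\sigma$, and let $G=T\rtimes G_0$. For a generator $c$ of $\mathbb F_{32}^*$ the eigenvalues $c,c^5,c^{25}$ of $\delta_c$ are distinct, since $4$, $20$ and $24$ are not divisible by $31$. So Lemma 3 applies, and by Lemma 2(a) $G$ is point-primitive.

**Step 5: line-orbits.** The last step is to count. By Step 1, the $G_0$-orbits on $\mathcal O$ are $\Delta$ (length $3$) and $\Omega$ (length $31$). By Lemma 2(b), $G$ has exactly two line-orbits, of sizes $3\cdot32^2=3072$ and $31\cdot32^2=31744$. This proves Theorem 1. $\blacksquare$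

## 7. Which monomial hyperovals give primitive groups

We now let the full stabiliser of $\mathcal O$ act, and treat all $D(k)$ at once. From here on $q=2^h\ge8$, $1<k<q-1$, and $\mathcal O=D(k)$ is assumed to be a hyperoval. As before, $\Delta=\{\langle e_1\rangle,\langle e_2\rangle,\langle e_3\rangle\}$ and $\Omega=\mathcal O\setminus\Delta=\{(1,t,t^k):t\ne0\}$. Put
$$H=\mathrm{P\Gamma L}(3,q)_{\mathcal O},\qquad A(\mathcal O)=T\rtimes\Gamma\mathrm L(3,q)_{\mathcal O},\qquad C=\{\mathrm{diag}(1,s,s^k):s\in\mathbb F_q^*\}\le H,$$
where the subscript denotes the stabiliser of $\mathcal O$. The group $\Gamma\mathrm L(3,q)_{\mathcal O}$ contains all scalars and has image $H$, so its order is $(q-1)|H|$. The group $C$ is cyclic of order $q-1$, fixes $\Delta$ pointwise and is regular on $\Omega$, since $\mathrm{diag}(1,s,s^k)$ maps $(1,t,t^k)$ to $(1,st,(st)^k)$.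

**Theorem 2.** Let $q\ge8$ and let $D(k)$ be a hyperoval. The following are equivalent:

(a) some subgroup of $A(\mathcal O)$ is point-primitive on $T_2^*(\mathcal O)$;

(b) $A(\mathcal O)$ is point-primitive;

(c) $k^2-k+1\equiv0\pmod{q-1}$.

If they hold, then $H=C\rtimes(\langle\sigma\rangle\times\langle\phi\rangle)$ has order $3h(q-1)$, where $\sigma(x,y,z)=(y,z,x)$ and $\phi$ is the Frobenius map $(x,y,z)\mapsto(x^2,y^2,z^2)$. Moreover $A(\mathcal O)$ has exactly two line-orbits, of the unequal sizes $3q^2$ and $(q-1)q^2$.

**Theorem 3.** (i) Let $h\ge3$. Consider the known monomial families: $k=2^i$ with $\gcd(i,h)=1$, $1\le i<h$ (Segre); and, for $h$ odd, $k=6$ (Segre), and $k=3\sigma_0+4$, $k=\sigma_0+\gamma$ (Glynn). Here $\sigma_0=2^{(h+1)/2}$, with $\gamma=2^n$ if $h=4n-1$ and $\gamma=2^{3n+1}$ if $h=4n+1$. Condition (c) holds exactly for $(q,k)=(32,6)$ and $(q,k)=(128,20)$, the latter being $\sigma_0+\gamma$ for $h=7$.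

(ii) $D(6)$ in $\mathrm{PG}(2,32)$ and $D(20)$ in $\mathrm{PG}(2,128)$ are hyperovals. For both, *every* point-primitive subgroup of $A(\mathcal O)$ has exactly two line-orbits, of sizes $3q^2$ and $(q-1)q^2$.

So $T_2^*(D(20))$ over $\mathbb F_{128}$ is a second counterexample, of order $(127,129)$, with line-orbits in the ratio $3:127$. In (i), exponents matter only modulo $q-1$; for $h=3$ the formula $3\sigma_0+4$ gives $16$, which stands for its residue $2$ modulo $7$.

## 8. The stabiliser of a monomial hyperoval: proof of Theorem 2

The difficulty is (b)$\Rightarrow$(c). We know how $C$ acts on $\mathcal O$, but not how the possibly larger group $H$ acts. Two lemmas control $H$: one describes elements preserving $\Delta$, and the other says that $H$ cannot be transitive on $\mathcal O$.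

**Lemma 4.** Let $g\in H$ preserve $\Delta$.

(i) $g$ normalises $C$.

(ii) If $g$ induces a $3$-cycle on $\Delta$, then (c) holds.

(iii) If $g$ fixes $\langle e_1\rangle$ and interchanges $\langle e_2\rangle$ and $\langle e_3\rangle$, then $k^2\equiv1\pmod{q-1}$.

*Proof.* (i) Let $\mathrm{Diag}$ be the group of diagonal matrices modulo scalars. It is regular on the points with all coordinates nonzero. The group $H\cap\mathrm{Diag}$ fixes $\Delta$ pointwise and preserves $\mathcal O$, so it acts on $\Omega$, and all stabilisers there are trivial. Hence its order is at most $|\Omega|=q-1$. It contains $C$, which has order $q-1$, so $H\cap\mathrm{Diag}=C$. Since $g$ preserves $\Delta$, it is a monomial semilinear map, so it normalises $\mathrm{Diag}$. It also normalises $H$, so it normalises $C$.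

For (ii) and (iii), write $g$ as a product of a diagonal map, a coordinate permutation $\pi$ and a power of $\phi$. Diagonal maps commute with $C$. Also $\phi$ normalises $C$, because $\phi\,\mathrm{diag}(1,s,s^k)\phi^{-1}=\mathrm{diag}(1,s^2,s^{2k})$. So $\pi$ normalises $C$.

(ii) Here $\pi$ is $\sigma$ or $\sigma^{-1}$, so $\sigma^{-1}$ normalises $C$. One computes $\sigma^{-1}\mathrm{diag}(a,b,c)\,\sigma=\mathrm{diag}(c,a,b)$. So $C$ contains, modulo scalars,
$$\mathrm{diag}(s^k,1,s)=\mathrm{diag}(1,s^{-k},s^{1-k})\qquad\text{for all } s\neq0 .$$
In $C$ the third entry is the $k$-th power of the second, so $s^{-k^2}=s^{1-k}$ for all $s\ne0$. This says $k^2-k+1\equiv0\pmod{q-1}$.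

(iii) Here $\pi$ interchanges the last two coordinates, so $\mathrm{diag}(1,s^k,s)\in C$, which gives $s=s^{k^2}$ for all $s\ne0$. $\square$

**Lemma 5.** $H$ is not transitive on $\mathcal O$.

*Proof.* Suppose that it is.

**Step 1: pass to linear maps.** The order of $\mathrm{PGL}(3,q)$ is easy to handle, so we first move there. Let $N=H\cap\mathrm{PGL}(3,q)$, a normal subgroup of $H$. As $H$ is transitive, the $N$-orbits on $\mathcal O$ have equal size. Since $C\le N$, one of them contains $\Omega$ and has size at least $q-1>(q+2)/2$ (as $q>4$). So $N$ is transitive on $\mathcal O$, and $q+2$ divides $|N|$.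

**Step 2: arithmetic leaves only $q=16$.** The odd number $m=(q+2)/2$ divides
$$|\mathrm{PGL}(3,q)|=q^3(q-1)^2(q+1)(q^2+q+1).$$
Modulo $m$ we have $q\equiv-2$, so $q^3\equiv-8$, $(q-1)^2\equiv9$, $q+1\equiv-1$ and $q^2+q+1\equiv3$. The product is $\equiv216=8\cdot27$. As $m$ is odd, $m\mid27$. From $m\in\{1,3,9,27\}$ we get $q=2m-2\in\{0,4,16,52\}$. Since $q\ge8$ is a power of $2$, $q=16$.

**Step 3: over $\mathbb F_{16}$ only conics remain.** It remains to exclude $q=16$. Since $e_2,(1,s,s^k),(1,t,t^k)$ are not collinear for $s\ne t$, the map $t\mapsto t^k$ is injective on $\mathbb F_{16}$. Since $e_1,(1,s,s^k),(1,t,t^k)$ are not collinear for distinct nonzero $s,t$, we have $st^k\neq ts^k$, so $t\mapsto t^{k-1}$ is injective on $\mathbb F_{16}^*$. Hence $k$ and $k-1$ are both coprime to $15$. Among $1<k<15$ the numbers coprime to $15$ are $2,4,7,8,11,13,14$, and requiring $k-1$ coprime to $15$ leaves $k\in\{2,8,14\}$.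

- For $k=2$, the points $(1,t,t^2)$ and $e_3$ form the conic $xz=y^2$, and the remaining point is $e_2$.
- For $k=8$, the points $(1,t,t^8)$ satisfy $xy=z^2$ as $t^{16}=t$; with $e_2$ they form that conic, and the remaining point is $e_3$.
- For $k=14$, the points $(1,t,t^{-1})$ with $t\neq0$, together with $e_2$ and $e_3$, form the conic $yz=x^2$, and the remaining point is $e_1$.

By the nucleus lemma of Section 4, $H$ fixes a point of $\mathcal O$. This contradicts transitivity. $\square$

*Proof of Theorem 2.*

**Step 1: (a)$\Leftrightarrow$(b).** The purpose is to pass from an unknown subgroup to the whole group. Clearly (b) implies (a). If a subgroup of $A(\mathcal O)$ is point-primitive, then $A(\mathcal O)$ is transitive, and any partition invariant under it is invariant under the subgroup, hence trivial. So (a) implies (b).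

**Step 2: (b)$\Rightarrow$(c).** We show that $H$ must preserve $\Delta$ and be transitive on it. By (b) and Lemma 2(a), $\Gamma\mathrm L(3,q)_{\mathcal O}$ leaves no proper nonzero subspace invariant, so $H$ fixes no point and no line of $\mathrm{PG}(2,q)$. The $C$-orbits on $\mathcal O$ are $\Omega$ and three singletons. So the $H$-orbit containing $\Omega$ is $\Omega\cup\Delta'$ with $\Delta'\subseteq\Delta$, and its complement $\Delta\setminus\Delta'$ is $H$-invariant.

- If $|\Delta'|=3$, then $H$ is transitive on $\mathcal O$, against Lemma 5.
- If $|\Delta'|=2$, then $H$ fixes the remaining point of $\Delta$, which is impossible.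
- If $|\Delta'|=1$, then $H$ fixes the line joining the remaining two points, which is impossible.

So $\Delta'=\emptyset$ and $H$ preserves $\Delta$. It fixes no point of $\Delta$, so it is transitive on these three points. A transitive subgroup of $S_3$ contains a $3$-cycle, so some $g\in H$ induces a $3$-cycle on $\Delta$. Lemma 4(ii) gives (c).

**Step 3: (c)$\Rightarrow$(b).** We check the hypotheses of Lemma 3. By the computation leading to (2), condition (c) implies that $\sigma$ maps $\Omega$ into itself; it also preserves $\Delta$, so it preserves $\mathcal O$. Let $c$ be a generator of $\mathbb F_q^*$. The entries of $\mathrm{diag}(1,c,c^k)$ are distinct, because $1$, $k$ and $k-1$ all lie strictly between $0$ and $q-1$. The scalars, this diagonal matrix and $\sigma$ lie in $\Gamma\mathrm L(3,q)_{\mathcal O}$. By Lemmas 3 and 2(a), $A(\mathcal O)$ is point-primitive.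

**Step 4: the action of $H$ on $\Delta$.** From now on (a)–(c) hold, and we determine $H$. By Step 2, $H$ preserves $\Delta$ and is transitive on it. If it induced $S_3$, some $g\in H$ would fix $\langle e_1\rangle$ and interchange the other two, and Lemma 4(iii) would give $k^2\equiv1$. With (c) this yields $k\equiv k^2+1\equiv2$, so $1\equiv k^2\equiv4$ and $q-1$ divides $3$, which is impossible for $q\ge8$. So $H$ induces a cyclic group of order $3$ on $\Delta$, generated by the image of $\sigma$ (which is in $H$ by Step 3).

**Step 5: the order and structure of $H$.** Let $K$ be the kernel of the action of $H$ on $\Delta$, so $|H|=3|K|$. An element of $K$ is a diagonal map times some $\phi^i$. The subgroup $C\le K$ is regular on $\Omega$, so $|K|=(q-1)|K_1|$, where $K_1$ is the stabiliser in $K$ of $\langle(1,1,1)\rangle\in\Omega$. Since $\phi^i$ fixes $(1,1,1)$, an element of $K_1$ has a diagonal part fixing $\langle(1,1,1)\rangle$, that is, a scalar. So $K_1\le\langle\phi\rangle$. Conversely $\phi$ maps $(1,t,t^k)$ to $(1,t^2,(t^2)^k)$, so $\phi$ preserves $\mathcal O$ and $\phi\in K_1$. Hence $K_1=\langle\phi\rangle$,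 of order $h$, and
$$|H|=3h(q-1).$$
By Lemma 4(i), $C$ is normal in $H$. Let $E$ be the stabiliser of $\langle(1,1,1)\rangle$ in $H$. As $C$ is regular on $\Omega$ and $H$ preserves $\Omega$, we have $H=CE$, $C\cap E=1$ and $|E|=3h$. Both $\sigma$ and $\phi$ fix $\langle(1,1,1)\rangle$, they commute, and $\langle\sigma\rangle\cap\langle\phi\rangle=1$ because $\phi$ fixes $\Delta$ pointwise while $\sigma$ and $\sigma^{-1}$ do not. So $E=\langle\sigma\rangle\times\langle\phi\rangle$ and $H=C\rtimes(\langle\sigma\rangle\times\langle\phi\rangle)$.

**Step 6: line-orbits.** The orbits of $H$ on $\mathcal O$ are $\Delta$ and $\Omega$. By Lemma 2(b), $A(\mathcal O)$ has exactly two line-orbits, of sizes $3q^2$ and $(q-1)q^2$. They are unequal since $q\ne4$. $\square$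

## 9. The congruence in the four families: proof of Theorem 3(i)

We work modulo $2^h-1$ with $h\ge3$. In each family we reduce $k^2-k+1$ to a small representative and compare its size with the modulus.

**The family $k=2^i$.** Let $j\equiv2i\pmod h$ with $0\le j<h$. Since $2^h\equiv1$, we have $k^2-k+1\equiv2^j-2^i+1$. As $0\le j\le h-1$ and $1\le i\le h-1$, this has absolute value at most $2^{h-1}<2^h-1$. So it is $\equiv0$ only if $2^j+1=2^i$. The right side is even, so $j=0$ and then $i=1$. This means $2\equiv0\pmod h$, so $h\mid2$, which is excluded.

**The family $k=6$.** Here $k^2-k+1=31$, a prime, divisible by $2^h-1$ (with $h\ge3$) only for $h=5$. This gives $(q,k)=(32,6)$.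

**The family $k=3\sigma_0+4$.** Here $\sigma_0^2=2^{h+1}\equiv2$, so
$$k^2-k+1=9\sigma_0^2+24\sigma_0+16-3\sigma_0-4+1\equiv31+21\sigma_0 .$$
For $h=3,5,7,9$ we have $\sigma_0=4,8,16,32$ and the values are $115,199,367,703$, congruent to $3,13,113,192$ modulo $7,31,127,511$ respectively. For $h\ge11$ we have $\sigma_0\ge64$, so $31+21\sigma_0<32\sigma_0-1$. Also $32\sigma_0=2^{5+(h+1)/2}\le2^h$, because $5+(h+1)/2\le h$ for $h\ge11$. So $0<31+21\sigma_0<2^h-1$. The residue is never $0$.

**The family $k=\sigma_0+\gamma$.** We first express everything in $\gamma$. If $h=4n-1$, then $\sigma_0=2^{2n}=\gamma^2$. If $h=4n+1$, then $\gamma^2=2^{6n+2}=2^{(4n+1)+(2n+1)}\equiv2^{2n+1}=\sigma_0$. In both cases $\sigma_0\equiv\gamma^2$ and $\gamma^4\equiv\sigma_0^2\equiv2$. So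
$$k^2-k+1\equiv(\gamma^2+\gamma)^2-(\gamma^2+\gamma)+1=\gamma^4+2\gamma^3-\gamma+1\equiv3+2\gamma^3-\gamma .$$

Let $h=4n-1$, $n\ge1$. The value is $3+2^{3n+1}-2^n$. For $n=1$ it is $17\not\equiv0\pmod7$. For $n=2$ it is $127=2^7-1$, so (c) holds; here $h=7$ and $k=16+4=20$. For $n\ge3$ it lies strictly between $0$ and $2^{3n+1}\le2^{4n-2}<2^{4n-1}-1$, so it is not $\equiv0$.

Let $h=4n+1$, $n\ge1$. Then $\gamma^3=2^{9n+3}=2^{2(4n+1)+(n+1)}\equiv2^{n+1}$, and the value is $-(2^{3n+1}-2^{n+2}-3)$. Since $2^{3n+1}\ge2\cdot2^{n+2}$, the bracket is at least $2^{n+2}-3>0$. It is also less than $2^{3n+1}\le2^{4n}<2^{4n+1}-1$. So it is not $\equiv0$.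

Hence (c) holds exactly for $(32,6)$ and $(128,20)$. $\square$

## 10. Counting intersections modulo $2$: $D(20)$ is a hyperoval in $\mathrm{PG}(2,128)$

$D(6)$ in $\mathrm{PG}(2,32)$ was shown to be a hyperoval in Section 6. For $D(20)$ we use the sufficiency half of Glynn's criterion (Geom. Dedicata 32 (1989)), and prove it here. For non-negative integers write $a\preceq b$ if every binary digit $1$ of $a$ is a $1$ of $b$. For example, $5=101_2\preceq13=1101_2$, but $7=111_2\not\preceq13$.

**Lemma 6.** Let $q=2^h$, $\gcd(k,q-1)=1$. Suppose no $d$ with $1\le d\le q-2$ satisfies $d\preceq(kd\bmod(q-1))$, the residue being taken in $[1,q-2]$. Then $D(k)$ is a hyperoval.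

(The residue lies in that range because $\gcd(k,q-1)=1$ makes $kd\not\equiv0$.)

*Proof.*

**Step 1: reduce to parity.** It suffices that every line meets $D(k)$ in an even number of points. Indeed, let $P\in D(k)$. Each of the $q+1$ lines through $P$ then contains at least one of the $q+1$ other points, hence exactly one. So no three points of $D(k)$ are collinear.

**Step 2: the easy lines.** Take the line $ax+by+cz=0$. If $b=c=0$, it contains exactly $e_2$ and $e_3$. If $c=0\neq b$, it contains $e_3$, not $e_2$, and one point $(1,t,t^k)$. If $b=0\ne c$, it contains $e_2$, not $e_3$, and one point $(1,t,t^k)$, because $t\mapsto t^k$ is bijective. The number is $2$ in each case.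

**Step 3: the lines with $b,c\neq0$.** Such a line contains neither $e_2$ nor $e_3$, so we must count, modulo $2$, the $t$ with $a+bt+ct^k=0$. For $u\in\mathbb F_q$, $1+u^{q-1}$ is $1$ if $u=0$ and $0$ otherwise. Since $q-1=\sum_{j<h}2^j$ and $\sum_t1=q=0$ in $\mathbb F_q$, the number is, modulo $2$,
$$\sum_t\bigl(1+(a+bt+ct^k)^{q-1}\bigr)=\sum_t\prod_{j<h}\bigl(a^{2^j}+b^{2^j}t^{2^j}+c^{2^j}t^{k2^j}\bigr)=\sum_{(A,B,D)}a^Ab^Bc^D\sum_tt^{B+kD}. \tag{3}$$
In the last sum we choose one of the three terms for each $j$; $A$, $B$ and $D$ collect the powers $2^j$ at which the first, second and third term was chosen. So $(A,B,D)$ runs over the triples of non-negative integers with disjoint binary supports and $A+B+D=q-1$. Zeroth powers are empty products, equal to $1$.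

The inner sum is $1$ if $B+kD$ is a positive multiple of $q-1$, and $0$ otherwise. For $B+kD=0$ it is $q=0$. For a positive exponent $m$, $t=0$ contributes $0$, and $\sum_{t\ne0}t^m$ over the cyclic group $\mathbb F_q^*$ is $q-1=1$ if $(q-1)\mid m$ and $0$ otherwise.

**Step 4: which triples contribute.** We sort them by $D$.

- $D=0$: since $0\le B\le q-1$, only $B=q-1$ contributes, giving $b^{q-1}=1$.
- $D=q-1$: then $A=B=0$, and the contribution is $c^{q-1}=1$.
- $0<D<q-1$: a contribution needs $B+kD\equiv0$, so $A+D=q-1-B\equiv kD\not\equiv0\pmod{q-1}$. As $0<A+D\le q-1$ and $A+D\not\equiv0$, it lies in $[1,q-2]$ and equals $kD\bmod(q-1)$. Since $A$ and $D$ have disjoint supports, $D\preceq A+D$. So $d=D$ violates the hypothesis, and there is no such contribution.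

The total in (3) is $1+1=0$, and the number of points is even. $\square$

**Application to $q=128$, $k=20$.** We verify the hypothesis of Lemma 6; note that $\gcd(20,127)=1$. Multiplying $d$ by $2$ modulo $127$ shifts the $7$-digit binary expansions of $d$ and of $20d\bmod127$ cyclically by the same amount, so it does not affect whether $d\preceq(20d\bmod127)$. As $7$ is prime, every orbit of doubling on $\{1,\dots,126\}$ has length $7$, so there are $126/7=18$ orbits. Representatives, sorted by the number of binary digits $1$, are: one digit: $1$; two: $3,5,9$; three: $7,11,13,19,21$; four: $15,23,27,29,43$; five: $31,47,55$; six: $63$. They lie in different orbits because the cyclic sequences of gaps between consecutive digits $1$ differ. For three digits the gaps are $(1,1,5),(1,2,4),(2,1,4),(1,3,3),(2,2,3)$. For four they are $(1,1,1,4),(1,1,2,3),(1,2,1,3),(2,1,1,3),(1,2,2,2)$. For two digits, the distances are $1,2,3$; for five, the two zeros are at cyclic distances $1,2,3$.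

| $d$ | 1 | 3 | 5 | 7 | 9 | 11 | 13 | 15 | 19 | 21 | 23 | 27 | 29 | 31 | 43 | 47 | 55 | 63 |
|---|---|---|---|---|---|---|---|---|---|---|---|---|---|---|---|---|---|---|
| $20d\bmod127$ | 20 | 60 | 100 | 13 | 53 | 93 | 6 | 46 | 126 | 39 | 79 | 32 | 72 | 112 | 98 | 51 | 84 | 117 |

All listed $d$ are odd, so $d\not\preceq(20d\bmod127)$ whenever the residue is even. For the odd residues, in each case a digit $1$ of $d$ is missing:

- $7=111_2$ and $13=1101_2$, which lacks $2^1$;
- $9=1001_2$ and $53=110101_2$, which lacks $2^3$;
- $11=1011_2$ and $93=1011101_2$, which lacks $2^1$;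
- $21=10101_2$ and $39=100111_2$, which lacks $2^4$;
- $23=10111_2$ and $79=1001111_2$, which lacks $2^4$;
- $47=101111_2$ and $51=110011_2$, which lacks $2^3$;
- $63=111111_2$ and $117=1110101_2$, which lacks $2^1$.

So $D(20)$ is a hyperoval in $\mathrm{PG}(2,128)$. Moreover $20^2-20+1=381=3\cdot127$, so (c) holds, and Theorem 2 applies.

## 11. All primitive subgroups over $\mathbb F_{32}$ and $\mathbb F_{128}$: end of the proof of Theorem 3(ii)

Let $(q,k)$ be $(32,6)$ or $(128,20)$, let $\mathcal O=D(k)$, and let $G\le A(\mathcal O)$ be point-primitive. By Theorem 2, $H=C\rtimes E$ with $E=\langle\sigma\rangle\times\langle\phi\rangle$ of order $3h$. We must show that $G$, which may be much smaller than $A(\mathcal O)$, has the same line-orbits as $A(\mathcal O)$.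

**Step 1: $G$ contains all translations.** This lets us use Lemma 2. As $T$ is normal in $A(\mathcal O)$, $G\cap T$ is normal in $G$. The orbits of a normal subgroup form an invariant partition, so in a primitive group a normal subgroup acts trivially or transitively. As $T$ is regular, $G\cap T$ is $1$ or $T$. Suppose it is $1$. Then $G$ embeds in $A(\mathcal O)/T\cong\Gamma\mathrm L(3,q)_{\mathcal O}$, of order $(q-1)|H|=3h(q-1)^2$. For $h=5,7$ this is odd, but $G$ is transitive on $q^3$ points, a power of $2$. This is a contradiction. So $T\le G$, and $G=T\rtimes G_0$ with $G_0=G\cap\Gamma\mathrm L(3,q)_{\mathcal O}$.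

Let $\bar G_0\le H$ be the image of $G_0$. By Lemma 2(a), $\bar G_0$ fixes no point of $\mathrm{PG}(2,q)$, since a fixed point would be a proper nonzero $G_0$-invariant additive subgroup of $V$.

**Step 2: $\bar G_0$ contains $C$.** The purpose is to get transitivity on $\Omega$. We use the Schur–Zassenhaus theorem in this form: if $C$ is a normal abelian subgroup of a finite group $X$, and $|C|$ and $|X:C|$ are coprime, then all complements to $C$ in $X$ are conjugate. (A complement is a subgroup $Y$ with $CY=X$ and $C\cap Y=1$.)

Here $q-1$ is prime ($31$ or $127$) and coprime to $3h$ ($15$ or $21$). As $C$ is normal in $H$ of order $q-1$ and index $3h$, it is the unique Sylow $(q-1)$-subgroup of $H$. Suppose $C\not\le\bar G_0$. Then $q-1\nmid|\bar G_0|$, since otherwise $\bar G_0$ would contain a subgroup of order $q-1$, which can only be $C$. So $\bar G_0\cap C=1$. Let $X=C\bar G_0$. Then $\bar G_0$ is a complement to $C$ in $X$. So is $E\cap X$: it meets $C$ trivially, and any $x\in X$ can be written $x=ce$ with $c\in C$, $e\in E$, where $e=c^{-1}x\in X$. By Schur–Zassenhaus, $\bar G_0$ is conjugate to $E\cap X\le E$. But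 $E$ fixes $\langle(1,1,1)\rangle$, so $\bar G_0$ fixes a point of $\mathrm{PG}(2,q)$, against Step 1. Hence $C\le\bar G_0$.

**Step 3: the orbits on $\mathcal O$.** Since $C\le\bar G_0$, and $H$ preserves $\Omega$, the set $\Omega$ is a $\bar G_0$-orbit. Also $\bar G_0$ preserves $\Delta$ and induces on it a subgroup of the cyclic group of order $3$ found in the proof of Theorem 2. If that subgroup were trivial, $\bar G_0$ would fix the points of $\Delta$, against Step 1. So $\bar G_0$ is transitive on $\Delta$. The $G_0$-orbits on $\mathcal O$ are therefore exactly $\Delta$ and $\Omega$, of lengths $3$ and $q-1$. By Lemma 2(b), $G$ has exactly two line-orbits, of sizes $3q^2$ and $(q-1)q^2$. This completes the proof of Theorem 3. $\blacksquare$
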